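\title{Induced cycles in graphs with a given number of edges}

\begin{abstract}
Let $\rho(C_k,m)$ be the largest number of induced cycles of length $k$ in a graph with $m$ edges. For $k\ge5$ the balanced blow-up of $C_k$ gives $\rho(C_k,m)\ge(1+o(1))(m/k)^{k/2}$, and one may ask whether this is asymptotically sharp for every $k\ge5$. We show that it is not: for $k=5$ the blow-up of the Clebsch graph is better by the factor $3\sqrt2/4>1$. In the other direction, an entropy argument shows that $\rho(C_k,m)\le 2(m/k)^{k/2}$ for all $k\ge7$ and all $m$, with the constant $4$ for $k=6$ and $2\sqrt2$ for $k=5$.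
\end{abstract}

\section{The problem and the results}\label{sec:intro}

All graphs are finite and simple. For graphs $G$ and $H$, let $c(G,H)$ be the number of induced copies of $H$ in $G$, that is, the number of vertex sets of $G$ that span a subgraph isomorphic to $H$. Put
\[
\rho(H,m)=\max\{c(G,H): |E(G)|=m\}.
\]
Only the number of edges is prescribed; the number of vertices is free. We study $\rho(C_k,m)$, where $C_k$ is the cycle on $k$ vertices, as $m\to\infty$.

A \emph{blow-up} of a graph $F$ is obtained by replacing each vertex by an independent set, called a part, and each edge by the complete bipartite graph between the two parts. Let $k\ge5$ and blow up $C_k$ with parts of sizes $a_1,\dots,a_k$ in cyclic order. Two vertices in one part have the same neighbors. In $C_k$ no two vertices have the same neighbors: if $i\ne j$ and $\{i-1,i+1\}=\{j-1,j+1\}$ in $\mathbb Z_k$, then $j=i+2=i-2$, so $k$ divides $4$. Hence an induced $C_k$ takes exactly one vertex from each part, and every such choice gives one. The blow-up has $m=\sum_i a_ia_{i+1}$ edges (indices modulo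 $k$), and by the inequality of arithmetic and geometric means it has
\[
a_1\cdots a_k=\Big(\prod_i a_ia_{i+1}\Big)^{1/2}\le\Big(\frac mk\Big)^{k/2}
\]
induced copies of $C_k$, with equality when all parts have size $\sqrt{m/k}$. So $(m/k)^{k/2}$ is the most that blow-ups of $C_k$ can give, and the balanced blow-up yields the known bound $\rho(C_k,m)\ge(1+o(1))(m/k)^{k/2}$ for $k\ge5$.

For $k=4$ the picture is different, because opposite vertices of $C_4$ have the same neighbors. The blow-up of $C_4$ with parts of size $a$ is $K_{2a,2a}$. It has $m=4a^2$ edges and $\binom{2a}{2}^2=(1+o(1))\,m^2/4$ induced copies of $C_4$, four times $(m/4)^2$. It is known that $\rho(C_4,m)=(1+o(1))\,m^2/4$. This gain is not available for $k\ge5$, and so one is led to guess that the balanced blow-up is optimal there. The problem, posed by Wang, Zhao, and Lu \cite{WZL}, is whether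
\begin{equation}\label{eq:guess}
\rho(C_k,m)=(1+o(1))\Big(\frac mk\Big)^{k/2}\qquad(m\to\infty)
\end{equation}
holds for every $k\ge5$. The answer is no.

\begin{theorem}\label{thm:lower}
We have
\[
\liminf_{m\to\infty}\frac{\rho(C_5,m)}{(m/5)^{5/2}}\ \ge\ \frac{192}{8^{5/2}}=\frac{3\sqrt2}{4}\approx1.0607>1 .
\]
Hence the statement that \eqref{eq:guess} holds for every $k\ge5$ is false.
\end{theorem}

The guess is nevertheless correct up to an absolute constant, uniformly in $k$.

\begin{theorem}\label{thm:upper}
For every $m\ge1$,
\[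
\rho(C_k,m)\le2\Big(\frac mk\Big)^{k/2}\quad(k\ge7),\qquad
\rho(C_6,m)\le4\Big(\frac m6\Big)^{3},\qquad
\rho(C_5,m)\le2\sqrt2\,\Big(\frac m5\Big)^{5/2}.
\]
\end{theorem}

Thus $1+o(1)\le\rho(C_k,m)/(m/k)^{k/2}\le2$ for all $k\ge7$, and for $k=5$ the ratio lies asymptotically between $3\sqrt2/4$ and $2\sqrt2$. We do not determine the exact asymptotic constant for $k=5$, nor whether \eqref{eq:guess} holds for individual $k\ge6$.

Theorem~\ref{thm:lower} is proved in Section~\ref{sec:clebsch}. For Theorem~\ref{thm:upper} we take a uniformly random induced $k$-cycle and reveal it one edge at a time. We carry this out by hand for $k=6$ in Section~\ref{sec:hexagon}, and for the other $k$ in Sections~\ref{sec:candidates}--\ref{sec:weights}.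

\section{Blow-ups and the Clebsch graph}\label{sec:clebsch}

There is no reason to blow up only $C_k$. Any fixed graph gives an asymptotic lower bound.

\begin{lemma}\label{lem:blowup}
Let $k\ge5$ and let $F$ be a graph with $f\ge1$ edges. Then
\[
\liminf_{m\to\infty}\frac{\rho(C_k,m)}{(m/k)^{k/2}}\ \ge\ \frac{c(F,C_k)}{(f/k)^{k/2}} .
\]
\end{lemma}

\begin{proof}
Given $m\ge f$, let $a=\lfloor\sqrt{m/f}\rfloor$ and blow up $F$ with all parts of size $a$. This uses $fa^2\le m$ edges. Add $m-fa^2$ pairwise disjoint new edges as separate components, so that the graph has exactly $m$ edges. Choose an induced $C_k$ in $F$ and one vertex from each of its $k$ parts. Vertices in different parts are adjacent exactly when the corresponding vertices of $F$ are, so the chosen set induces $C_k$. The chosen set determines the parts it meets, so different choices give different sets. Hence $\rho(C_k,m)\ge c(F,C_k)\,a^k=(1+o(1))\,c(F,C_k)\,(m/f)^{k/2}$. Divide by $(m/k)^{k/2}$.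
\end{proof}

For fixed $k\ge5$, the asymptotic statement \eqref{eq:guess} is therefore equivalent to the exact inequality $c(F,C_k)\le(|E(F)|/k)^{k/2}$ for all graphs $F$. If \eqref{eq:guess} holds, the lemma gives the inequality; if the inequality holds, it bounds $\rho(C_k,m)$ from above, and the lemma with $F=C_k$ bounds it from below. A single finite graph can thus refute \eqref{eq:guess}.

For $k=5$ we look for a graph with few edges and many induced $5$-cycles. A chord of a $5$-cycle creates a triangle, so in a triangle-free graph every $5$-cycle is induced. In a Cayley graph on $\mathbb Z_2^d$, five generators with sum $0$ close up to a walk of length $5$ from every vertex and in each of the $5!$ orders. We take five generators with sum $0$ and no other relation.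

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $e_1,\dots,e_4$ be the standard basis of $\mathbb Z_2^4$ and let $e_5=e_1+e_2+e_3+e_4$. Let $F$ be the graph on $\mathbb Z_2^4$ in which $u$ and $v$ are adjacent when $u+v\in\{e_1,\dots,e_5\}$; this is the Clebsch graph. The five generators are distinct and nonzero, so $F$ is $5$-regular on $16$ vertices and has $40$ edges.

For integers $a_1,\dots,a_5\ge0$ we have $\sum_{i=1}^5a_ie_i=\sum_{i=1}^4(a_i+a_5)e_i$, so
\begin{equation}\label{eq:parity}
\sum_{i=1}^5a_ie_i=0\iff a_1,\dots,a_5\text{ all have the same parity.}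
\end{equation}
A closed walk of length $L$ from a given vertex corresponds to a sequence of $L$ generators with sum $0$. Let $a_i$ be the number of times $e_i$ occurs, so $\sum_ia_i=L$. If $L$ is odd, the $a_i$ are not all even, so by \eqref{eq:parity} they are all odd and $L\ge5$. Taking $L=3$, we see that $F$ is triangle-free. Taking $L=5$, we get $a_1=\dots=a_5=1$, so there are exactly $5!=120$ closed walks of length $5$ from each vertex, one for each ordering of the generators.

Let $v_0,v_1,\dots,v_4,v_0$ be such a walk. For $0\le j<i\le4$, the sum $v_i+v_j$ is the sum of a block of $i-j\in\{1,\dots,4\}$ distinct generators. Some generator occurs once in it and some does not occur, so $v_i\ne v_j$ by \eqref{eq:parity}. Hence each of the $16\cdot120=1920$ closed walks traces a $5$-cycle. Each $5$-cycle is traced by $10$ walks ($5$ starting points, $2$ directions), so $F$ has $192$ five-cycles, all induced since $F$ is triangle-free.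

Lemma~\ref{lem:blowup} with $f/k=40/5=8$ gives the bound $192/8^{5/2}=192/(128\sqrt2)=3\sqrt2/4$, which exceeds $1$ because $192^2=36864>32768=8^5$.
\end{proof}

\begin{remark}
The same construction gives nothing for odd $k\ge7$. Take the Cayley graph on $\mathbb Z_2^{k-1}$ generated by the standard basis and its sum. It has $k2^{k-2}$ edges, and the argument above shows that it has $2^{k-1}k!/(2k)=2^{k-2}(k-1)!$ cycles of length $k$. The ratio in Lemma~\ref{lem:blowup} is therefore at most $(k-1)!/2^{(k-2)^2/2}$. This is $24/2^{9/2}=3\sqrt2/4$ for $k=5$ and $720/2^{25/2}<1$ for $k=7$, and passing from $k$ to $k+2$ multiplies it by $k(k+1)/4^{k-1}<1$.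
\end{remark}

\section{A random induced cycle and its entropy}\label{sec:entropy}

We recall the facts about entropy that we use. All logarithms are natural. For random variables with finite range, $\mathbb H(X)=-\sum_xp(x)\log p(x)$, where $p(x)=\mathbb P(X=x)$ and the sum runs over the values with $p(x)>0$. The conditional entropy $\mathbb H(X\mid Y)$ is the average over $y$, with weights $\mathbb P(Y=y)$, of the entropy of the law of $X$ given $Y=y$. It depends only on the joint law of $(X,Y)$.
\begin{itemize}
\item[(E1)] If $X$ takes values in a finite set $S$, then $\mathbb H(X)\le\log|S|$, with equality when $X$ is uniform on $S$. Consequently, if always $X\in S(Y)$ for a set $S(Y)$ determined by $Y$, then $\mathbb H(X\mid Y)\le\mathbb E\log|S(Y)|$.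
\item[(E2)] Chain rule: $\mathbb H(X,Y)=\mathbb H(X)+\mathbb H(Y\mid X)$ and $\mathbb H(X,Y\mid W)=\mathbb H(X\mid W)+\mathbb H(Y\mid X,W)$.
\item[(E3)] Conditioning does not increase entropy: $\mathbb H(X\mid Y,W)\le\mathbb H(X\mid Y)$.
\item[(E4)] Concavity of the logarithm: if $t_i>0$, $p_i\ge0$ and $\sum_ip_i=1$, then $\sum_ip_i\log t_i\le\log\sum_ip_it_i$.
\end{itemize}

From now on $k\ge5$, the graph $G$ has $m$ edges, and $N=c(G,C_k)$. We may assume $N\ge1$. We write $\sim$ for adjacency in $G$ and read indices modulo $k$. Let $\Omega$ be the set of $k$-tuples $z=(z_1,\dots,z_k)$ of distinct vertices such that $z_i\sim z_j$ if and only if $j\equiv i\pm1$. Each induced $C_k$ can be listed in $2k$ ways, so $|\Omega|=2kN$. Let $Z=(Z_1,\dots,Z_k)$ be uniform on $\Omega$, and write $Z_{\le j}=(Z_1,\dots,Z_j)$. By (E1),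
\begin{equation}\label{eq:HZ}
\mathbb H(Z)=\log(2kN),\qquad \mathbb H(Z_1,Z_2)\le\log(2m),
\end{equation}
the second because $(Z_1,Z_2)$ is one of the $2m$ ordered edges.

A \emph{symmetry} is a pair $\sigma=(s,\varepsilon)$ with $s\in\mathbb Z_k$ and $\varepsilon=\pm1$. It acts by reading the cycle from $z_s$ in direction $\varepsilon$:
\[
\sigma z=(z_s,z_{s+\varepsilon},z_{s+2\varepsilon},\dots),\qquad(\sigma z)_i=z_{s+(i-1)\varepsilon}.
\]
Each of the $2k$ symmetries is a bijection of $\Omega$, so $\sigma Z$ has the same law as $Z$. Hence for every function $h:\Omega\to\mathbb R$,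
\begin{equation}\label{eq:average}
\mathbb E\,h(Z)=\mathbb E\,\frac1{2k}\sum_\sigma h(\sigma Z).
\end{equation}
For $z\in\Omega$ and an edge $g=xy$ of $G$, the \emph{trace} of $g$ on $z$ is
\[
T=T(z,g)=\{i\in\mathbb Z_k: z_i\sim x\text{ or }z_i\sim y\}.
\]
The vertices $x,y$ are allowed to lie on the cycle.

\section{The hexagon}\label{sec:hexagon}

Let $k=6$. Since we control edges and not vertices, we reveal $Z$ in three edges. By (E2),
\[
\mathbb H(Z)=\mathbb H(Z_1,Z_2)+\mathbb H(Z_3,Z_4\mid Z_{\le2})+\mathbb H(Z_5,Z_6\mid Z_{\le4}).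
\]
The cycle is induced, so the vertices already revealed restrict the next edge. For $z\in\Omega$ let $A_2(z)$ be the set of ordered edges $(x,y)$ with
\[
x\sim z_2,\qquad x\not\sim z_1,\qquad y\not\sim z_1,z_2,
\]
and let $A_*(z)$ be the set of ordered edges $(x,y)$ with
\[
x\sim z_4,\qquad x\not\sim z_1,z_2,z_3,\qquad y\sim z_1,\qquad y\not\sim z_2,z_3,z_4.
\]
Then $(z_3,z_4)\in A_2(z)$, a set determined by $z_1,z_2$, and $(z_5,z_6)\in A_*(z)$, a set determined by $z_1,\dots,z_4$. By (E1) and \eqref{eq:HZ},
\begin{equation}\label{eq:hex}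
\log(12N)\le\log(2m)+\mathbb E\big[\log|A_2(Z)|+\log|A_*(Z)|\big].
\end{equation}
An edge lies in $A_2(z)$ in at most one order, since $x\sim z_2\not\sim y$, and in $A_*(z)$ in at most one order, since $x\sim z_4\not\sim y$. So both sets have at most $m$ elements, and \eqref{eq:hex} gives $N\le m^3/6=36(m/6)^3$. The exponent is right and the constant is far off.

The difficulty is that for one particular $z$ nothing prevents $A_2(z)$ from containing almost all edges of $G$. What can be bounded is the total size of these sets over the twelve readings $\sigma z$ of one cycle: an edge that is a candidate for one reading must avoid part of the cycle and touch another part, and this rules it out for many other readings.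

Fix $z$ and an edge $g$ with trace $T$. Let $n_2(g)$ and $n_*(g)$ be the numbers of symmetries $\sigma$ for which $g$, in some order, lies in $A_2(\sigma z)$ and in $A_*(\sigma z)$. We claim that
\begin{equation}\label{eq:hexcount}
n_2(g)+n_*(g)\le8 .
\end{equation}
If $T=\emptyset$, both numbers vanish. Otherwise call a maximal set of cyclically consecutive elements of $\mathbb Z_6\setminus T$ a \emph{run}. Each run is followed by an element of $T$, so there are at most three runs. If $g\in A_2(\sigma z)$ with $\sigma=(s,\varepsilon)$, then $s\notin T$ and $s+\varepsilon\in T$. So $\sigma$ steps out of a run at one of its two ends, and $n_2(g)$ is at most twice the number of runs. If $g\in A_*(\sigma z)$, then $s,s+3\varepsilon\in T$ and $s+\varepsilon,s+2\varepsilon\notin T$. So $\sigma$ crosses a run of size exactly $2$, and $n_*(g)$ is at most twice the number of runs of size $2$. If there is no run of size $2$, then $n_2(g)+n_*(g)\le6$. If there is one, it occupies four positions together with its two neighbors in $T$; the other two positions are consecutive and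 contain at most one further run. Then there are at most two runs, and $n_2(g),n_*(g)\le4$. This proves \eqref{eq:hexcount}.

Sum \eqref{eq:hexcount} over the $m$ edges. The $24$ numbers $|A_2(\sigma z)|$, $|A_*(\sigma z)|$ have sum $\sum_g(n_2(g)+n_*(g))\le8m$ and average at most $m/3$. They are positive because $\sigma z\in\Omega$, so by (E4) the average of their logarithms is at most $\log(m/3)$. Now \eqref{eq:average} and \eqref{eq:hex} give $\log(12N)\le\log(2m)+2\log(m/3)$, that is,
\[
N\le\frac m6\Big(\frac m3\Big)^2=4\Big(\frac m6\Big)^3 .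
\]
This is Theorem~\ref{thm:upper} for $k=6$.

Two things must be added for general $k$. An odd cycle cannot be revealed in disjoint edges. And here each of the two candidate sets costs a factor $2$ against the target size $m/k$; a factor $2$ at every step would cost $2^{(k-2)/2}$ in total, whereas we want a constant.

\section{Candidate edges and the entropy inequality}\label{sec:candidates}

Let $k\ge5$ and $z\in\Omega$. For $2\le j\le k-3$ (a nonempty range because $k\ge5$) let $A_j(z)$ be the set of ordered edges $(x,y)$ that can extend the induced path $z_1\dots z_j$ by two vertices without closing the cycle: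
\[
x\sim z_j,\qquad x\not\sim z_i\ \ (1\le i<j),\qquad y\not\sim z_i\ \ (1\le i\le j).
\]
Let $A_*(z)$ be the set of ordered edges $(x,y)$ that can close the path $z_1\dots z_{k-2}$:
\[
x\sim z_{k-2},\qquad x\not\sim z_i\ \ (1\le i\le k-3),\qquad y\sim z_1,\qquad y\not\sim z_i\ \ (2\le i\le k-2).
\]
The set $A_j(z)$ depends only on $z_1,\dots,z_j$, and $A_*(z)$ only on $z_1,\dots,z_{k-2}$. On the cycle, $z_{j+1}$ is adjacent only to $z_j,z_{j+2}$, and $z_{j+2}$ only to $z_{j+1},z_{j+3}$; as $j+3\le k$, we get $(z_{j+1},z_{j+2})\in A_j(z)$. Likewise $z_{k-1}$ is adjacent only to $z_{k-2},z_k$, and $z_k$ only to $z_{k-1},z_1$, so $(z_{k-1},z_k)\in A_*(z)$. This is the only place where we use that the cycle is induced. In particular all these sets are nonempty, and (E1) gives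
\begin{equation}\label{eq:support}
\begin{aligned}
\mathbb H(Z_{j+1},Z_{j+2}\mid Z_{\le j})&\le\mathbb E\log|A_j(Z)|,\\
\mathbb H(Z_{k-1},Z_k\mid Z_{\le k-2})&\le\mathbb E\log|A_*(Z)|.
\end{aligned}
\end{equation}
An edge lies in $A_j(z)$ in at most one order, since $x\sim z_j\not\sim y$, and in $A_*(z)$ in at most one order, since $x\sim z_{k-2}\not\sim y$.

Let $\ell$ be the largest even number with $\ell\le k-3$, so $\ell=k-4$ for even $k$ and $\ell=k-3$ for odd $k$. Put $J=\{2,4,\dots,\ell\}$, $I=J\cup\{*\}$, and
\[
w_j=2\quad(j\in J),\qquad w_*=\begin{cases}2,&k\text{ even},\\1,&k\text{ odd}.\end{cases}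
\]
In both cases $\sum_{\alpha\in I}w_\alpha=\ell+w_*=k-2$.

\begin{lemma}\label{lem:entropy}
For every $k\ge5$,
\[
2\log(2kN)\le2\log(2m)+\sum_{\alpha\in I}w_\alpha\,\mathbb E\log|A_\alpha(Z)| .
\]
\end{lemma}

\begin{proof}
Write $h_j=\mathbb H(Z_{j+1},Z_{j+2}\mid Z_{\le j})$ for $j\in J$ and $h_*=\mathbb H(Z_{k-1},Z_k\mid Z_{\le k-2})$. By \eqref{eq:HZ} and \eqref{eq:support} it suffices to prove $2\mathbb H(Z)\le2\mathbb H(Z_1,Z_2)+\sum_\alpha w_\alpha h_\alpha$.

For even $k$, the chain rule for the blocks $(Z_1,Z_2),\dots,(Z_{k-1},Z_k)$ gives $\mathbb H(Z)=\mathbb H(Z_1,Z_2)+\sum_{j\in J}h_j+h_*$; double it.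

For odd $k$ one vertex is left over, and we have no bound for a single vertex in terms of edges. We expand $\mathbb H(Z)$ twice, leaving over different vertices, and join the two into one edge. The chain rule gives
\begin{align*}
\mathbb H(Z)&=\mathbb H(Z_1,Z_2)+\sum_{j\in J}h_j+\mathbb H(Z_k\mid Z_{\le k-1}),\\
\mathbb H(Z)&=\mathbb H(Z_1,Z_2)+\sum_{j\in J\setminus\{k-3\}}h_j+\mathbb H(Z_{k-2}\mid Z_{\le k-3})+h_* .
\end{align*}
The rotated tuple $(Z_k,Z_1,\dots,Z_{k-1})$ has the same law as $Z$. Hence, with (E3),
\[
\mathbb H(Z_k\mid Z_{\le k-1})=\mathbb H(Z_{k-1}\mid Z_k,Z_{\le k-2})\le\mathbb H(Z_{k-1}\mid Z_{\le k-2}),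
\]
and by (E2) the two single-vertex terms add up to at most
\[
\mathbb H(Z_{k-2}\mid Z_{\le k-3})+\mathbb H(Z_{k-1}\mid Z_{\le k-2})=h_{k-3}.
\]
Adding the two expansions gives $2\mathbb H(Z)\le2\mathbb H(Z_1,Z_2)+2\sum_{j\in J}h_j+h_*$.
\end{proof}

\begin{example}\label{ex:tight}
Lemma~\ref{lem:entropy} loses nothing on the balanced blow-up of $C_k$ with parts of size $a$, where $m=ka^2$ and $N=a^k$. Given $z\in\Omega$, name the parts so that $z_i\in V_i$; a vertex of $V_i$ is adjacent to $z_{i-1}$ and $z_{i+1}$ only. Let $(x,y)\in A_j(z)$. As $y$ has no neighbor among $z_1,\dots,z_j$, it lies outside $V_k,V_1,\dots,V_{j+1}$. As $x\sim z_j$, we have $x\in V_{j-1}\cup V_{j+1}$, and the neighbors of $V_{j-1}$ lie in $V_{j-2}\cup V_j$, which $y$ avoids. So $x\in V_{j+1}$ and $y\in V_{j+2}$. If $(x,y)\in A_*(z)$, then $x\sim z_{k-2}$, $x\not\sim z_{k-4}$ give $x\in V_{k-1}$, and $y\sim z_1$, $y\not\sim z_3$ give $y\in V_k$. All such pairs qualify, so $|A_\alpha(z)|=a^2=m/k$ for all $\alpha$, and both sides of Lemma~\ref{lem:entropy} equal $2\log(2k)+2k\log a$.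
\end{example}

The task is now to show that the candidate sets are, in a weighted average over the $2k$ readings of a cycle, not much larger than $m/k$.

\section{Gaps}\label{sec:gaps}

Fix $z\in\Omega$ and an edge $g$ with trace $T$. For $\alpha\in I$ let $n_\alpha(g)$ be the number of symmetries $\sigma$ for which $g$, in some order, lies in $A_\alpha(\sigma z)$. Since $g$ occurs in at most one order,
\begin{equation}\label{eq:double}
\sum_\sigma|A_\alpha(\sigma z)|=\sum_{g\in E(G)}n_\alpha(g).
\end{equation}
If $T=\emptyset$, then $n_\alpha(g)=0$ for all $\alpha$. Otherwise write $T=\{t_1<\dots<t_r\}\subseteq\{1,\dots,k\}$, put $t_{r+1}=t_1+k$, and define the \emph{gaps} $\gamma_i=t_{i+1}-t_i$ for $1\le i\le r$. They are positive integers with sum $k$, and $\gamma_1=k$ if $r=1$. A run of size $q$ in the sense of Section~\ref{sec:hexagon} is a gap of length $q+1$. For a sequence $\gamma=(\gamma_1,\dots,\gamma_r)$ put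
\[
a_j(\gamma)=\#\{i:\gamma_i\ge j\}\quad(j\in J),\qquad a_*(\gamma)=\#\{i:\gamma_i=k-3\}.
\]
Figure~\ref{fig:gaps} shows an example.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.6]
\foreach \i in {1,...,8}{
  \coordinate (z\i) at ({135-45*\i}:1);
  \node at ({135-45*\i}:1.22) {$z_{\i}$};}
\draw (z1)--(z2)--(z3)--(z4)--(z5)--(z6)--(z7)--(z8)--cycle;
\coordinate (x) at (0,0.25);
\coordinate (y) at (0,-0.3);
\draw[very thick] (x)--(y);
\draw (z1)--(x)--(z3);
\draw (y)--(z4);
\foreach \i in {2,5,6,7,8}{\filldraw[fill=white] (z\i) circle (1.6pt);}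
\foreach \p in {z1,z3,z4,x,y}{\fill (\p) circle (1.6pt);}
\node[left] at (x) {$x$};
\node[left] at (y) {$y$};
\end{tikzpicture}
\caption{An induced $8$-cycle and an edge $xy$ whose ends are adjacent to $z_1,z_3,z_4$ (filled) and to no other vertex of the cycle. The trace is $\{1,3,4\}$ and the gaps are $2,1,5$. The pair $(x,y)$ can extend the path $z_6z_7z_8z_1$, which enters $z_1$ through the gap of length $5\ge4$, and can close the path $z_4z_5z_6z_7z_8z_1$, which spans the gap of length $5=8-3$.}
\label{fig:gaps}
\end{figure}

\begin{lemma}\label{lem:gaps}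
If $T\ne\emptyset$ has gaps $\gamma$, then $n_\alpha(g)\le2a_\alpha(\gamma)$ for every $\alpha\in I$.
\end{lemma}

\begin{proof}
We show that for each direction $\varepsilon$ at most $a_\alpha(\gamma)$ values of $s$ occur.

Let $g\in A_j(\sigma z)$ with $\sigma=(s,\varepsilon)$. Among the positions $s,s+\varepsilon,\dots,s+(j-1)\varepsilon$ the last, call it $t$, lies in $T$ and the $j-1$ others do not. If $\varepsilon=1$, write $t\equiv t_{i+1}$ with $1\le i\le r$. Then $t-1,\dots,t-(j-1)\notin T$ and $t-\gamma_i\in T$, so $\gamma_i\ge j$. If $\varepsilon=-1$, write $t\equiv t_i$. Then $t+1,\dots,t+(j-1)\notin T$ and $t+\gamma_i\in T$, so again $\gamma_i\ge j$. In both cases $i$ and $\varepsilon$ determine $t$ and hence $s=t-(j-1)\varepsilon$.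

Let $g\in A_*(\sigma z)$. Among the positions $s,s+\varepsilon,\dots,s+(k-3)\varepsilon$ the first and the last lie in $T$ and the others do not. So the first and the last bound a gap $\gamma_i=k-3$, with $s\equiv t_i$ if $\varepsilon=1$ and $s\equiv t_{i+1}$ if $\varepsilon=-1$. Again $i$ and $\varepsilon$ determine $s$.
\end{proof}

The graph has now disappeared: what remains is an inequality about sequences of positive integers with sum $k$. We allow each candidate set its own loss factor $\lambda_\alpha$ and compare $|A_\alpha|$ with $\lambda_\alpha m/k$.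

\begin{lemma}\label{lem:reduction}
Let $\lambda_\alpha>0$ $(\alpha\in I)$ be such that
\begin{equation}\label{eq:gapineq}
\sum_{\alpha\in I}\frac{w_\alpha}{\lambda_\alpha}\,a_\alpha(\gamma)\le k-2
\end{equation}
for every sequence $\gamma$ of positive integers with sum $k$. Then
\[
N\le\Big(\prod_{\alpha\in I}\lambda_\alpha^{w_\alpha}\Big)^{1/2}\Big(\frac mk\Big)^{k/2}.
\]
\end{lemma}

\begin{proof}
Fix $z\in\Omega$. By Lemma~\ref{lem:gaps} and \eqref{eq:gapineq}, every edge $g$ satisfies $\sum_\alpha(w_\alpha/\lambda_\alpha)\,n_\alpha(g)\le2(k-2)$. Summing over $g$ and using \eqref{eq:double},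
\[
\sum_\sigma\sum_\alpha w_\alpha\frac{|A_\alpha(\sigma z)|}{\lambda_\alpha}\le2(k-2)m .
\]
Give the pair $(\sigma,\alpha)$ the weight $w_\alpha/(2k(k-2))$. These weights sum to $1$ because $\sum_\alpha w_\alpha=k-2$, and the weighted mean of the positive numbers $|A_\alpha(\sigma z)|/\lambda_\alpha$ is at most $m/k$. By (E4),
\[
\frac1{2k}\sum_\sigma\sum_\alpha w_\alpha\log\frac{|A_\alpha(\sigma z)|}{\lambda_\alpha}\le(k-2)\log\frac mk .
\]
Take expectations and apply \eqref{eq:average}, then Lemma~\ref{lem:entropy}:
\[
2\log(2kN)\le2\log(2m)+(k-2)\log\frac mk+\sum_\alpha w_\alpha\log\lambda_\alpha .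
\]
Exponentiating gives $N^2\le(m/k)^2(m/k)^{k-2}\prod_\alpha\lambda_\alpha^{w_\alpha}$.
\end{proof}

\section{Choice of the loss factors}\label{sec:weights}

If \eqref{eq:gapineq} held with all $\lambda_\alpha=1$, then \eqref{eq:guess} would follow. For the edges of the blow-up in Example~\ref{ex:tight} it holds with equality: an edge between $V_i$ and $V_{i+1}$ has trace $\{i-1,i,i+1,i+2\}$ and gaps $1,1,1,k-3$, so every $a_\alpha$ equals $1$. In general it fails. Let $x$ be adjacent to $z_2,z_4,\dots,z_{2\lfloor k/2\rfloor}$ and let $y$ be adjacent to $x$ only. All $\lfloor k/2\rfloor$ gaps have length at least $2$, so $w_2a_2=2\lfloor k/2\rfloor\ge k-1$. Lemma~\ref{lem:gaps} is not at fault, since $(x,y)\in A_2(\sigma z)$ whenever the second position of $\sigma$ is in $T$, and so $n_2=2a_2$.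

With all $\lambda_\alpha=1$, a gap of even length $q\le\ell$ contributes $q$ to the sum over $J$, so these contributions can add up to nearly $k$ and we must save about $2$. Every gap that contributes at all is counted by $a_2$. Setting $\lambda_2=2$ saves $1$ on each such gap, and by Lemma~\ref{lem:reduction} it costs only the factor $\lambda_2^{w_2/2}=2$, whatever $k$ is.

\begin{lemma}\label{lem:arith}
Inequality \eqref{eq:gapineq} holds for all sequences of positive integers with sum $k$ in the following cases:
\begin{itemize}
\item[(a)] $k\ge7$, $\lambda_2=2$, and $\lambda_\alpha=1$ for $\alpha\ne2$;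
\item[(b)] $k=5$ and $\lambda_2=\lambda_*=2$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Here $w_2/\lambda_2=1$ and $w_j/\lambda_j=2$ for the other $j\in J$. The left side of \eqref{eq:gapineq} equals $\sum_{i=1}^r\varphi(\gamma_i)+w_*a_*(\gamma)$, where $\varphi(q)=\sum_{j\in J,\,j\le q}w_j/\lambda_j$. Thus $\varphi(1)=0$, and for $q\ge2$
\[
\varphi(q)=2\min\big(\lfloor q/2\rfloor,\ell/2\big)-1 .
\]
It follows that $\varphi(q)\le q-1$ for all $q\ge1$, that $\varphi(q)\le q-2$ for odd $q\ge3$, and that $\varphi(q)\le\ell-1\le k-4$ for all $q$.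

Suppose no gap equals $k-3$, so $a_*=0$. If $r\ge2$, the sum is at most $\sum_i(\gamma_i-1)=k-r\le k-2$. If $r=1$, it is $\varphi(k)\le k-4$.

Suppose some gap equals $k-3$. Since $k\ge7$, we have $2(k-3)>k$, so there is exactly one such gap and $a_*=1$. The remaining gaps have sum $3$: they are $3$, or $2$ and $1$, or $1,1,1$. As $\varphi(3)=\varphi(2)=1$, they contribute at most $1$. If $k$ is even, then $k-3$ is odd, $\varphi(k-3)\le k-5$ and $w_*=2$, so the total is at most $(k-5)+1+2=k-2$. If $k$ is odd, then $\varphi(k-3)\le k-4$ and $w_*=1$, so the total is at most $(k-4)+1+1=k-2$.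

(b) Here $J=\{2\}$, $w_2=2$, $w_*=1$, and we need $a_2+\frac12a_*\le3$, where $a_*$ counts the gaps equal to $2$. Three gaps of length at least $2$ would have sum at least $6>5$, so $a_*\le a_2\le2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:upper}]
Let $G$ have $m$ edges and $N=c(G,C_k)$; there is nothing to prove if $N=0$. The case $k=6$ was proved in Section~\ref{sec:hexagon}. For the other $k$ apply Lemma~\ref{lem:reduction} with the factors of Lemma~\ref{lem:arith}. The constant is $(2^{2})^{1/2}=2$ for $k\ge7$ and $(2^2\cdot2^1)^{1/2}=2\sqrt2$ for $k=5$.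
\end{proof}

\begin{remark}
The hypothesis $k\ge7$ enters only in Lemma~\ref{lem:arith}(a), to exclude two gaps of length $k-3$. With $\lambda_2=2$ and $\lambda_*=1$, inequality \eqref{eq:gapineq} fails for the two smaller lengths: for $k=6$ the gaps $3,3$ give $a_2+2a_*=6>4$, and for $k=5$ the gaps $2,2,1$ give $a_2+a_*=4>3$. This is why $\lambda_*=2$ in Lemma~\ref{lem:arith}(b); the argument of Section~\ref{sec:hexagon}, where both candidate sets are compared with $2m/6$, is likewise the choice $\lambda_2=\lambda_*=2$.
\end{remark}

\begin{thebibliography}{9}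
\bibitem{WZL}
Yichen Wang, Xiamiao Zhao, and Mei Lu, \emph{Edge version of the inducibility via the entropy method}, arXiv:2509.17502 (2025).
\end{thebibliography}
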